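\title{Thin $\aleph_1$-Souslin equivalence relations in Cohen and random extensions}

\begin{abstract}
An equivalence relation on the reals is thin if there is no perfect set of pairwise inequivalent reals. We show that after adding at least $\aleph_2$ Cohen reals to a model of CH, every thin equivalence relation that is $\aleph_1$-Souslin or co-$\aleph_1$-Souslin has at most $\aleph_1$ classes. So this bound is consistent with the failure of CH, which answers a question of Eagle, Hamel, M\"uller and Tall. The argument gives a dichotomy for all equivalence relations that are definable in a Cohen extension from ground-model parameters and a short sequence of reals. The bound $\aleph_1$ cannot be lowered, and it fails after adding $\aleph_2$ random reals to a model of CH.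
\end{abstract}

\section{The question and the results}\label{sec:intro}

We work in ZFC. \emph{Reals} are elements of the Baire space $\omega^\omega$. A set of reals is \emph{perfect} if it is nonempty, closed and without isolated points; such a set has cardinality $2^{\aleph_0}$. An equivalence relation $E$ on $\omega^\omega$ is \emph{thin} if there is no perfect set of pairwise $E$-inequivalent reals. A relation that is not thin has $2^{\aleph_0}$ classes, for a concrete reason. We ask whether a simply presented relation can have many classes without such a reason.

A \emph{tree} on a set $Y$ is a set $T\subseteq Y^{<\omega}$ closed under initial segments, and $[T]$ is the set of $f:\omega\to Y$ with $f\restriction n\in T$ for all $n$. Let $\kappa$ be an infinite cardinal and $T$ a tree on $\kappa\times\omega^2$. We view a node of $T$ as a triple $(s,u,v)$ of sequences of equal length, and put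
\[
p[T]=\{(x,y)\in\omega^\omega\times\omega^\omega:\ \text{for some } h:\omega\to\kappa,\ (h\restriction n,x\restriction n,y\restriction n)\in T\text{ for all }n\}.
\]
A binary relation on $\omega^\omega$ is \emph{$\kappa$-Souslin} if it has the form $p[T]$ for such a tree, and \emph{co-$\kappa$-Souslin} if its complement does. Thus $\kappa$ measures the supply of witnesses for membership: the $\aleph_0$-Souslin relations are the analytic ones, and every $\mathbf\Sigma^1_2$ relation is $\aleph_1$-Souslin. At $\kappa=\aleph_1$ there is a description without trees:
\begin{equation}\label{eq:union}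
R \text{ is $\aleph_1$-Souslin}\iff R\text{ is a union of $\aleph_1$ Borel sets.}
\end{equation}
For the direction from right to left, let $R=\bigcup_{\alpha<\omega_1}R_\alpha$ with $R_\alpha$ Borel, hence analytic, say $R_\alpha=p[T_\alpha]$ with $T_\alpha$ a tree on $\omega\times\omega^2$. The nodes $(\langle\omega\cdot\alpha+s(i):i<|s|\rangle,u,v)$ for $\alpha<\omega_1$ and $(s,u,v)\in T_\alpha$ form a tree $T$ on $\omega_1\times\omega^2$; the first entry of a branch determines $\alpha$, so $p[T]=R$. Conversely, every $h:\omega\to\omega_1$ is bounded, so $p[T]$ is the union of the analytic sets $p[T\cap(\alpha\times\omega^2)^{<\omega}]$, $\alpha<\omega_1$, and every analytic set is a union of $\aleph_1$ Borel sets.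

Under CH every relation is a union of $\aleph_1$ points, hence $\aleph_1$-Souslin, and every equivalence relation has at most $\aleph_1$ classes. The notions have content when CH fails. It is known that $\mathsf{MA}_{\omega_1}$ implies that thin co-$\aleph_1$-Souslin equivalence relations have at most $\aleph_1$ classes. The following question about the other side comes from \cite{EHMT}.

\begin{quote}
\textbf{Question.} Is it consistent that CH fails and every thin $\aleph_1$-Souslin equivalence relation has at most $\aleph_1$ classes?
\end{quote}

One family of relations shows the difference between the two sides, and it will accompany us through the paper. For $A\subseteq\omega^\omega$ let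
\[
x\,E_A\,y\iff x=y\ \text{ or }\ x,y\notin A .
\]
The classes of $E_A$ are the singletons of points of $A$ and, if nonempty, the complement of $A$.

\begin{lemma}\label{lem:EA}
$E_A$ is thin if and only if $A$ contains no perfect set.
\end{lemma}

\begin{proof}
A perfect subset of $A$ consists of pairwise inequivalent reals. Conversely, a perfect set $P$ of pairwise inequivalent reals has at most one point outside $A$. If $N$ is a basic clopen set that meets $P$ and misses this point, then $P\cap N$ is a perfect subset of $A$.
\end{proof}

Suppose that $A$ is a \emph{union} of $\aleph_1$ Borel sets $A_\alpha$. Then the complement of $E_A$ is the union of the Borel sets $\{(x,y):x\ne y,\ x\in A_\alpha\text{ or }y\in A_\alpha\}$, so $E_A$ is co-$\aleph_1$-Souslin. If $E_A$ is thin, each $A_\alpha$ is countable, because an uncountable Borel set contains a perfect set; so $E_A$ has at most $\aleph_1$ classes, provably in ZFC. Suppose instead that $A$ is an \emph{intersection} of $\aleph_1$ Borel sets $A_\alpha$. Then $E_A$ is the union of the diagonal and the rectangles $(\omega^\omega\setminus A_\alpha)\times(\omega^\omega\setminus A_\beta)$, so it is $\aleph_1$-Souslin, and now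 the Borel pieces give no bound on $|A|$. A positive answer to the Question needs at least a universe in which every intersection of $\aleph_1$ Borel sets that has more than $\aleph_1$ points contains a perfect set. The reason to expect such a universe is that a tree on $\omega_1\times\omega^2$ is only $\aleph_1$ bits of information. If the universe is built by adding many more than $\aleph_1$ reals in a uniform way, the tree appears at an intermediate stage, and it cannot tell apart the reals added later. This works for Cohen reals and fails for random reals.

For a set $B$ let $\mathbb P_B=\mathrm{Fn}(B\times\omega,2)$ be the forcing of finite partial functions from $B\times\omega$ to $2$, ordered by reverse inclusion. It adds one Cohen real for each element of $B$.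

\begin{theorem}\label{thm:main}
Let $V\models\mathrm{CH}$, let $\lambda\ge\aleph_2$ be a cardinal, and let $G$ be $\mathbb P_\lambda$-generic over $V$. In $V[G]$, CH fails, and every thin equivalence relation that is $\aleph_1$-Souslin or co-$\aleph_1$-Souslin has at most $\aleph_1$ classes.
\end{theorem}

So the answer to the Question is yes, relative to the consistency of ZFC. The proof uses only one property of Souslin relations, and this property is shared by a much larger class.

\begin{theorem}\label{thm:general}
Let $\kappa$ be an infinite cardinal of $V$ with $V\models\kappa^\omega=\kappa$, let $\lambda>\kappa$ be a cardinal, and let $G$ be $\mathbb P_\lambda$-generic over $V$. In $V[G]$, every equivalence relation on $\omega^\omega$ that is first-order definable from parameters in $V$ and a function $s:\kappa\to\omega^\omega$ has either at most $\kappa$ classes or a perfect set of pairwise inequivalent reals.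
\end{theorem}

\begin{theorem}\label{thm:sharp}
\begin{itemize}
\item[(i)] In ZFC there is a thin analytic equivalence relation with exactly $\aleph_1$ classes.
\item[(ii)] Adding $\lambda\ge\aleph_2$ random reals to a model of CH gives a model in which CH fails and there is a thin $\aleph_1$-Souslin equivalence relation with at least $\lambda$ classes.
\end{itemize}
\end{theorem}

By (i) the bound $\aleph_1$ cannot be lowered in any model. By (ii) and Theorem~\ref{thm:main}, the statement in the Question is independent of $\mathrm{ZFC}+\neg\mathrm{CH}$.

Section~\ref{sec:cohen} collects three properties of Cohen extensions, and Section~\ref{sec:test} uses them to treat the relations $E_A$ by hand. Section~\ref{sec:dichotomy} proves the general dichotomy, from which Theorems~\ref{thm:main} and~\ref{thm:general} follow in Sections~\ref{sec:souslin} and~\ref{sec:definable}. Sections~\ref{sec:wo} and~\ref{sec:random} prove Theorem~\ref{thm:sharp} and can be read independently.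

\section{Reals in a Cohen extension}\label{sec:cohen}

Generic extensions are understood in the usual sense, through countable transitive models or Boolean-valued models; we write as if the ground model were countable and transitive. Let $\mathbb C=2^{<\omega}$, ordered by reverse inclusion. For $p\in\mathbb C$ and $c\in2^\omega$ we write $p\subset c$ if $p$ is an initial segment of $c$. A real $c\in2^\omega$ is \emph{Cohen over $M$} if every dense $D\subseteq\mathbb C$ in $M$ contains some $p\subset c$. A pair $(c,d)$ is a \emph{generic pair over $M$} if every dense $D\subseteq\mathbb C\times\mathbb C$ in $M$ contains some $(p,q)$ with $p\subset c$ and $q\subset d$. We use the following textbook facts, for a ground model $M$, a set $B\in M$ and a $\mathbb P_B$-generic filter $H$ over $M$. For $A\subseteq B$ in $M$ let $H_A=H\cap\mathbb P_A$.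

\begin{itemize}
\item[(F1)] $\mathbb P_B$ is ccc, so it preserves cardinals. The reals $n\mapsto(\bigcup H)(\beta,n)$, $\beta\in B$, are pairwise distinct.
\item[(F2)] \emph{Product lemma.} For forcings $\mathbb P,\mathbb Q\in M$, a filter $g\times h$ is $\mathbb P\times\mathbb Q$-generic over $M$ if and only if $g$ is $\mathbb P$-generic over $M$ and $h$ is $\mathbb Q$-generic over $M[g]$; then $M[g\times h]=M[g][h]$. In particular, as $\mathbb P_B\cong\mathbb P_A\times\mathbb P_{B\setminus A}$, the filter $H_{B\setminus A}$ is $\mathbb P_{B\setminus A}$-generic over $M[H_A]$ and $M[H]=M[H_A][H_{B\setminus A}]$.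
\item[(F3)] \emph{Small supports.} Let $\kappa$ be an infinite cardinal and $X\in M$ with $|X|\le\kappa$ in $M$. Every $Y\subseteq X$ in $M[H]$ lies in $M[H_A]$ for some $A\in M$ with $|A|\le\kappa$ in $M$. (For each $\xi\in X$ take a maximal antichain deciding ``$\xi\in\dot Y$''; it is countable; let $A$ collect the coordinates used.) In particular finitely many reals lie in some $M[H_D]$ with $D$ countable in $M$.
\item[(F4)] \emph{Counting names.} If $\kappa^\omega=\kappa$ and $|A|\le\kappa$ in $M$, then $M[H_A]\models2^\omega\le\kappa$: a real is named by $\omega$ many countable antichains of $\mathbb P_A$, and there are $(\kappa^\omega)^\omega=\kappa$ such names.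
\item[(F5)] Every countable atomless forcing $\mathbb Q\in M$ is forcing-equivalent to $\mathbb C$: each $\mathbb Q$-generic extension of $M$ is $M[c]$ for some $c$ Cohen over $M$, and each such $M[c]$ is a $\mathbb Q$-generic extension. (Atomless means that every condition has two incompatible extensions.)
\item[(F6)] \emph{Finite changes.} If $c$ is Cohen over $M$ and $p\in\mathbb C$, then the real obtained from $c$ by replacing $c\restriction|p|$ with $p$ is Cohen over $M$, since exchanging the cones above $c\restriction|p|$ and $p$ is an automorphism of the dense set of conditions of length at least $|p|$.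
\end{itemize}

\medskip\noindent\textbf{Standing assumption for Sections~\ref{sec:cohen}--\ref{sec:dichotomy}.} $W$ is a model of ZFC, $B\in W$ is uncountable in $W$, and $H$ is $\mathbb P_B$-generic over $W$. ``Cohen'' and ``generic pair'' mean over $W$. We write $\dot c$ for the name of the real added by $\mathbb C$, and $\dot c_0,\dot c_1$ for the names of the two reals added by $\mathbb C\times\mathbb C$.

\medskip
The model $W[H]$ may have many more reals than $W$. Our first aim is to sort them into few types, by recording how each of them is computed from a single Cohen real. A set $\tau\subseteq\mathbb C\times\omega\times\omega$ is a \emph{code} if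
\begin{itemize}
\item[(a)] for each $n$ the set $\{q:(q,n,m)\in\tau\text{ for some }m\}$ is dense in $\mathbb C$;
\item[(b)] if $(q,n,m),(q',n,m')\in\tau$ and $q,q'$ are compatible, then $m=m'$.
\end{itemize}
If $c\in2^\omega$ has an initial segment in each of the sets in (a), let $\tau^c\in\omega^\omega$ be given by: $\tau^c(n)=m$ if and only if $(q,n,m)\in\tau$ for some $q\subset c$. The map $c\mapsto\tau^c$ is continuous on its domain, because $\tau^c(n)$ depends only on an initial segment of $c$. Let $\mathcal N\in W$ be the set of codes in $W$. Then $|\mathcal N|\le2^\omega$ in $W$, and $\tau^c$ is defined and belongs to $W[c]$ whenever $\tau\in\mathcal N$ and $c$ is Cohen.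

\begin{lemma}[Every real is coded]\label{lem:coded}
Every real $x\in W[H]$ is $\tau^c$ for some $\tau\in\mathcal N$ and some Cohen $c\in W[H]$.
\end{lemma}

\begin{proof}
By (F3), $x\in W[H_D]$ for some $D\subseteq B$ that is countable in $W$ and nonempty, and by (F5), $W[H_D]=W[c]$ with $c$ Cohen. Let $\sigma$ be a $\mathbb C$-name for $x$ and let $p\subset c$ force $\sigma\in\omega^\omega$. Put
\[
\tau=\{(q,n,m):q\supseteq p,\ q\Vdash\sigma(n)=m\}\cup\{(q,n,0):q\perp p\}.
\]
For (a), a condition $q$ is either incompatible with $p$, or $q\cup p$ has an extension deciding $\sigma(n)$. For (b), compatible conditions occurring in $\tau$ either both extend $p$ or are both incompatible with $p$. Finally $\tau^c=x$ by the forcing theorem.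
\end{proof}

Two Cohen reals in $W[H]$ need not form a generic pair; they may be equal, or differ in one digit. The forcing relation of $\mathbb C\times\mathbb C$ says nothing about such pairs directly. The next lemma lets us compare them through a third real.

\begin{lemma}[Fresh Cohen reals]\label{lem:fresh}
Let $c,c'\in W[H]$ be Cohen and let $q\in\mathbb C$. There is $d\in W[H]$ with $q\subset d$ such that $(c,d)$ and $(c',d)$ are generic pairs. Consequently, for all $r_0,r_1\in\mathbb C$ there is a generic pair $(c_0,c_1)\in W[H]$ with $r_0\subset c_0$, $r_1\subset c_1$.
\end{lemma}

\begin{proof}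
By (F3), $c,c'\in W[H_D]$ with $D$ countable in $W$. As $B$ is uncountable in $W$, there is $\beta\in B\setminus D$. By (F2) the real $n\mapsto(\bigcup H)(\beta,n)$ is Cohen over $W[H_D]$, and by (F6) so is its finite change $d\supset q$. Then $d$ is Cohen over the smaller models $W[c]$ and $W[c']$, and (F2) shows that $(c,d)$ and $(c',d)$ are generic pairs. For the last sentence, let $c_0\supset r_0$ be a finite change of one coordinate of $H$, and apply the first part to $c=c'=c_0$ and $q=r_1$.
\end{proof}

The third property is the source of all perfect sets in this paper. We want a perfect set any two points of which form a generic pair. The usual construction of a perfect set meets countably many dense sets one after the other, but the dense sets of $W$ remain uncountably many in $W[H]$. The way out is to let a generic object build the set: its finite approximations form a countable forcing, so by (F5) a single Cohen real does the work.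

\begin{lemma}[A perfect set of mutually generic reals]\label{lem:perfect}
For each $p\in\mathbb C$ there is in $W[H]$ a compact perfect set $K\subseteq\{c\in2^\omega:p\subset c\}$ such that $(c,c')$ is a generic pair for all distinct $c,c'\in K$.
\end{lemma}

\begin{proof}
Let $\mathbb T$ be the set of maps $t:2^{\le n}\to\mathbb C$, $n<\omega$, such that $t(\emptyset)\supseteq p$, $t(\sigma)\subseteq t(\sigma')$ whenever $\sigma\subseteq\sigma'$, and $t(\sigma^\frown0)\perp t(\sigma^\frown1)$ whenever $|\sigma|<n$. Order $\mathbb T$ by reverse inclusion. It is countable, and atomless since the next level can be filled in two different ways. By (F5), $W[H]$ contains a $\mathbb T$-generic filter over $W$.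

Let $D\in W$ be dense open in $\mathbb C\times\mathbb C$ and let $m<\omega$. We claim that the set of $t\in\mathbb T$ with domain $2^{\le k}$, for some $k\ge m$, such that
\begin{equation}\label{eq:level}
(t(\sigma),t(\sigma'))\in D\quad\text{for all distinct }\sigma,\sigma'\in2^k
\end{equation}
is dense. Given $t_0$ with domain $2^{\le n}$, fix $k>n$ with $k\ge m$ and extend $t_0$ to $2^{\le k}$ by $t(\sigma^\frown i)=t(\sigma)^\frown i$. Now list the finitely many ordered pairs of distinct $\sigma,\sigma'\in2^k$ and treat them in turn, each time extending the two values $t(\sigma),t(\sigma')$ so that the pair enters $D$. Only values on the new level $k$ change, they only grow, and $D$ is open, so the result is a condition extending $t_0$ that satisfies \eqref{eq:level}.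

Hence the union of the generic filter is a map $t:2^{<\omega}\to\mathbb C$ that satisfies \eqref{eq:level} for infinitely many $k$, for each dense open $D\in W$. In $W[H]$, put $c_f=\bigcup_nt(f\restriction n)$ for $f\in2^\omega$. If $f\ne g$ are \emph{any} two elements of $2^\omega\cap W[H]$, then $f\restriction k\ne g\restriction k$ for all large $k$, so $(t(f\restriction k),t(g\restriction k))\in D$ for some $k$. With $D=\{(r,r'):|r|\ge j\}$ this shows that $|t(f\restriction k)|$ tends to infinity, so $c_f\in2^\omega$ and $f\mapsto c_f$ is continuous; with arbitrary $D$ it shows that $(c_f,c_g)$ is a generic pair. The map is injective because $t(\sigma^\frown0)\perp t(\sigma^\frown1)$. So $K=\{c_f:f\in2^\omega\}$ is homeomorphic to $2^\omega$.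
\end{proof}

\section{A test case}\label{sec:test}

The method is visible already for $E_A$ when $A$ is an intersection of $\aleph_1$ open sets coded in $W$. Let $\langle U_\alpha:\alpha<\omega_1\rangle\in W$ be a sequence of trees on $\omega$, and in $W[H]$ let
\[
A=\omega^\omega\setminus\bigcup_{\alpha<\omega_1}[U_\alpha].
\]
Whether a real $x$ satisfies ``$x\notin[U_\alpha]$ for all $\alpha$'' depends only on the initial segments of $x$, so it has the same answer in $W[H]$ and in every model between $W$ and $W[H]$ that contains $x$. We abbreviate this statement by ``$x\in A$'' also in the forcing language.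

\begin{proposition}\label{prop:test}
If $A\not\subseteq W$, then $A$ contains a perfect set in $W[H]$. Hence, if $W\models\mathrm{CH}$ and $E_A$ is thin, then $E_A$ has at most $\aleph_1$ classes.
\end{proposition}

\begin{proof}
Let $x\in A\setminus W$ and write $x=\tau^c$ by Lemma~\ref{lem:coded}. In $W[c]$ it is true that $\tau^c\in A$ and $\tau^c\notin W$, so some $p\subset c$ forces both statements about $\tau^{\dot c}$.

We show that $(p,p)\Vdash\tau^{\dot c_0}\ne\tau^{\dot c_1}$. Let $q_0,q_1\supseteq p$. There are $n$ and two extensions of $q_0$ that force different values of $\tau^{\dot c}(n)$; otherwise, for each $n$ only one value $y(n)$ is forced by extensions of $q_0$, and $q_0$ forces $\tau^{\dot c}$ to equal $y\in W$. Extend $q_1$ to $q_1'$ deciding $\tau^{\dot c}(n)$, and let $q_0'$ be one of the two extensions of $q_0$ that decides it differently. Then $(q_0',q_1')\Vdash\tau^{\dot c_0}\ne\tau^{\dot c_1}$.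

Take $K$ from Lemma~\ref{lem:perfect} for this $p$. Each $d\in K$ is Cohen and extends $p$, so $\tau^d\in A$. The continuous map $d\mapsto\tau^d$ is injective on $K$ by the previous paragraph, so its image is a perfect subset of $A$. The last sentence follows from Lemma~\ref{lem:EA}: if $E_A$ is thin, then $A\subseteq\omega^\omega\cap W$.
\end{proof}

Two features of this proof will survive. First, the relation could be evaluated inside the small models $W[c]$, so that the forcing relation of $W$ controls it. Second, each code $\tau$ behaves in one of two ways above a suitable $p$: either all its values are equivalent, or mutually generic reals give inequivalent values. For $E_A$, the alternative was read off from whether $\tau^c$ lies in $W$. For an arbitrary $E$ the class of $\tau^c$ need not contain a real of $W$ even in the first case, so we compare $\tau^c$ with the value at a second generic real, and transitivity of $E$ takes the place of the splitting argument.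

\section{The dichotomy}\label{sec:dichotomy}

\begin{definition}\label{def:local}
An equivalence relation $E\in W[H]$ on $\omega^\omega\cap W[H]$ is \emph{locally defined over $W$} if there are a formula $\theta$ and a parameter $a\in W$ such that for every generic pair $(c,d)\in W[H]$ and all reals $x,y\in W[c,d]$,
\begin{equation}\label{eq:local}
x\,E\,y\iff W[c,d]\models\theta(x,y,a).
\end{equation}
\end{definition}

Note what is not assumed: $\theta$ need not define an equivalence relation in any model other than these. This is why every generic real below is taken inside $W[H]$, where $E$ is known to be symmetric and transitive.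

\begin{proposition}[Dichotomy]\label{prop:dichotomy}
Let $\kappa$ be an infinite cardinal with $W\models2^\omega\le\kappa$, and let $E$ be locally defined over $W$. Then in $W[H]$ either $E$ has at most $\kappa$ classes, or there is a perfect set of pairwise $E$-inequivalent reals.
\end{proposition}

Fix $\theta$ and $a$. For $\tau\in\mathcal N$ let $\theta_\tau$ be the statement $\theta(\tau^{\dot c_0},\tau^{\dot c_1},\check a)$ of the forcing language of $\mathbb C\times\mathbb C$ over $W$. By \eqref{eq:local} and the forcing theorem, if $(c,d)\in W[H]$ is a generic pair with $q_0\subset c$, $q_1\subset d$, then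
\begin{equation}\label{eq:forced}
(q_0,q_1)\Vdash\theta_\tau\ \Rightarrow\ \tau^c\,E\,\tau^d,\qquad\quad
(q_0,q_1)\Vdash\neg\theta_\tau\ \Rightarrow\ \neg(\tau^c\,E\,\tau^d).
\end{equation}
Call $(\tau,p)\in\mathcal N\times\mathbb C$ \emph{good} if $(p,p)\Vdash\theta_\tau$. The set of good pairs belongs to $W$. A good pair should be thought of as a description, available in $W$, of one $E$-class.

\begin{example}\label{ex:good}
Let $E=E_A$ with $A$ as in Section~\ref{sec:test}, and let $\theta$ say ``$x=y$ or $x,y\notin A$''. Then $(\tau,p)$ is good if and only if $p\Vdash\tau^{\dot c}\notin A$ or $p\Vdash\tau^{\dot c}=\check y$ for some $y\in W$. Each of these conditions implies goodness. Conversely, let $(\tau,p)$ be good and suppose that some $q\supseteq p$ forces $\tau^{\dot c}\in A$. Then $(q,p)\Vdash\tau^{\dot c_0}=\tau^{\dot c_1}$, so any value of $\tau^{\dot c}(n)$ forced by an extension of $p$ equals any value forced by an extension of $q$; this value is unique, and it defines $y(n)$. The good pairs thus describe the large class and the singletons of ground-model reals.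
\end{example}

If $(p,p)$ does not force $\neg\theta_\tau$, we only obtain an asymmetric condition $(q_0,q_1)$ forcing $\theta_\tau$. The following lemma turns it into a symmetric one, and at the same time extends the conclusion from generic pairs to arbitrary pairs of Cohen reals.

\begin{lemma}\label{lem:transfer}
Suppose $(q_0,q_1)\Vdash\theta_\tau$. Then
\begin{itemize}
\item[(i)] $\tau^c\,E\,\tau^{c'}$ for all Cohen $c,c'\in W[H]$ with $q_0\subset c,c'$;
\item[(ii)] $(\tau,q_0)$ is good.
\end{itemize}
\end{lemma}

\begin{proof}
(i) By Lemma~\ref{lem:fresh} take $d\in W[H]$ with $q_1\subset d$ such that $(c,d)$ and $(c',d)$ are generic pairs. By \eqref{eq:forced}, $\tau^c\,E\,\tau^d$ and $\tau^{c'}\,E\,\tau^d$. As $E$ is symmetric and transitive, $\tau^c\,E\,\tau^{c'}$.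

(ii) Otherwise there are $r_0,r_1\supseteq q_0$ with $(r_0,r_1)\Vdash\neg\theta_\tau$. By Lemma~\ref{lem:fresh} there is a generic pair $(c_0,c_1)\in W[H]$ with $r_i\subset c_i$. By \eqref{eq:forced}, $\neg(\tau^{c_0}\,E\,\tau^{c_1})$, which contradicts (i).
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:dichotomy}]
\emph{Case 1: $(p,p)\Vdash\neg\theta_\tau$ for some $\tau\in\mathcal N$ and $p\in\mathbb C$.} Take $K$ from Lemma~\ref{lem:perfect} for this $p$. By \eqref{eq:forced}, $\tau^c$ and $\tau^{c'}$ are $E$-inequivalent for distinct $c,c'\in K$; in particular they are distinct, as $E$ is reflexive. So $c\mapsto\tau^c$ is a continuous injection on the compact perfect set $K$, and its image is a perfect set of pairwise $E$-inequivalent reals.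

\emph{Case 2: there are no such $\tau$ and $p$.} Then for each $\tau\in\mathcal N$ the set $\{q:(\tau,q)\text{ is good}\}\in W$ is dense in $\mathbb C$. Indeed, given $p$, since $(p,p)$ does not force $\neg\theta_\tau$ there are $q_0,q_1\supseteq p$ with $(q_0,q_1)\Vdash\theta_\tau$, and $(\tau,q_0)$ is good by Lemma~\ref{lem:transfer}(ii). For a good pair $(\tau,q)$, the reals $\tau^c$ with $c\supset q$ Cohen lie in one class $e(\tau,q)$, by Lemma~\ref{lem:transfer}(i) with $q_0=q_1=q$. The map $e$ belongs to $W[H]$, since it is defined from $E$, the set of good pairs and the set of dense subsets of $\mathbb C$ in $W$. It is onto: a real $x\in W[H]$ is $\tau^c$ for some $\tau\in\mathcal N$ and Cohen $c$, by Lemma~\ref{lem:coded}, and by density some $q\subset c$ makes $(\tau,q)$ good, so $x\in e(\tau,q)$. Hence $E$ has at most $|\mathcal N\times\mathbb C|\le\kappa$ classes.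
\end{proof}

\begin{remark}\label{rem:hyp}
The uncountability of $B$ is used in Lemma~\ref{lem:fresh}, which fails without it: if $W[H]=W[c]$, no real of $W[H]$ is Cohen over $W[c]$. The hypothesis $2^\omega\le\kappa$ is used only to count codes, and it is needed. Let $A=\omega^\omega\cap W$ and suppose $|B|>2^\omega$ in $W$. Then $E_A$ is locally defined over $W$ with parameter $A$, it has $(2^\omega)^W$ classes, and it is thin by Lemma~\ref{lem:EA}, because a perfect set in $W[H]$ has at least $|B|>|A|$ points by (F1).
\end{remark}

\section{Souslin relations: proof of Theorem~\ref{thm:main}}\label{sec:souslin}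

By (F1), $V[G]\models2^{\aleph_0}\ge\lambda\ge\aleph_2$, so CH fails. Let $E\in V[G]$ be an equivalence relation such that $E$ or its complement is $p[T]$, with $T$ a tree on $\omega_1\times\omega^2$. The tree need not lie in $V$, so we first absorb it into the ground model, at no cost in the size of the continuum. It is a subset of $(\omega_1\times\omega^2)^{<\omega}$, a set of size $\aleph_1$ in $V$. By (F3), $T\in W:=V[G_A]$ for some $A\in V$ with $|A|\le\aleph_1$. By CH in $V$ we have $\aleph_1^\omega=(2^\omega)^\omega=\aleph_1$, so $W\models2^\omega\le\aleph_1$ by (F4). Let $B=\lambda\setminus A$ and $H=G_B$. Since $\lambda\ge\aleph_2$, the set $B$ has size $\lambda$ in $V$ and hence in $W$, and by (F2), $H$ is $\mathbb P_B$-generic over $W$ with $V[G]=W[H]$.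

We show that $E$ is locally defined over $W$, with $a=T$ and $\theta(x,y,T)$ the formula ``$(x,y)\in p[T]$'' or its negation. Let $M=W[c,d]$ and $x,y\in M$. The tree
\[
T_{x,y}=\{s\in\omega_1^{<\omega}:(s,x\restriction|s|,y\restriction|s|)\in T\}
\]
belongs to $M$, and in either model $(x,y)\in p[T]$ means $[T_{x,y}]\ne\emptyset$. If $T_{x,y}$ has an infinite branch in $M$, the branch is in $W[H]$. If it has none in $M$, then $M$, being a model of ZFC, contains a rank function $\rho$ from $T_{x,y}$ to the ordinals with $\rho(s')<\rho(s)$ whenever $s'$ properly extends $s$; this function is in $W[H]$ and excludes an infinite branch there. So $M$ and $W[H]$ agree on whether $(x,y)\in p[T]$, which is \eqref{eq:local}. Because the agreement holds in both directions, the Souslin and co-Souslin cases are treated alike.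

Proposition~\ref{prop:dichotomy} with $\kappa=\aleph_1$ shows that $E$ has at most $\aleph_1$ classes if it is thin. \qed

\begin{remark}
The continuum can be any $\lambda\ge\aleph_2$ with $\lambda^\omega=\lambda$ in the ground model of CH, since then $V[G]\models2^{\aleph_0}=\lambda$ by (F1) and (F4).
\end{remark}

\section{Definable relations: proof of Theorem~\ref{thm:general}}\label{sec:definable}

A definition in $V[G]$ may quantify over all of $V[G]$, so it cannot be evaluated in a small model $W[c,d]$ as it stands. What the small model can evaluate is the statement that the definition is \emph{forced}. This gives the right answer if $V[G]$ is an extension of $W[c,d]$ by one fixed homogeneous forcing, whatever the pair $(c,d)$. The difficulty is that $(c,d)$ need not be a pair of coordinates of the generic filter.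

\begin{lemma}\label{lem:absorb}
Let $W,B,H$ be as in Section~\ref{sec:cohen}, with $W\models|B|=\lambda$. Let $(c,d)\in W[H]$ be a generic pair over $W$ and $M=W[c,d]$. Then $W[H]=M[H']$ for some $H'$ that is $\mathbb P_\lambda$-generic over $M$.
\end{lemma}

\begin{proof}
By (F3) and (F5) choose a nonempty $D\subseteq B$, countable in $W$, with $M\subseteq W[H_D]=W[e]$ and $e$ Cohen over $W$.

\emph{Step 1: $W[e]=M[k]$ with $k$ generic over $M$ for a countable forcing $\mathbb Q\in M$.} In $W$ let $\overline{\mathbb C}$ be the complete Boolean algebra of regular open subsets of $\mathbb C$. It contains $\mathbb C$ as a dense subset, with $q\le p$ if and only if $q\supseteq p$. Let $g$ be the generic ultrafilter on $\overline{\mathbb C}$ generated by $k=\{q\in\mathbb C:q\subset e\}$; then $g\cap\mathbb C=k$ and $W[g]=W[e]$. By the theorem on intermediate models \cite[Lemma 15.43]{Jech}, every model of ZFC between $W$ and $W[g]$ has the form $W[g\cap\mathbb A]$ for a complete subalgebra $\mathbb A\in W$ of $\overline{\mathbb C}$, and $g\cap\mathbb A$ is $\mathbb A$-generic over $W$. Fix $\mathbb A$ with $M=W[g\cap\mathbb A]$. For $q\in\mathbb C$ let $\pi(q)=\bigwedge\{a\in\mathbb A:q\le a\}\in\mathbb A$,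 and let
\[
\mathbb Q=\{q\in\mathbb C:\pi(q)\in g\cap\mathbb A\}\in M,
\]
ordered by reverse inclusion. These are the conditions that the part $g\cap\mathbb A$ of the generic has not excluded. As $q\le\pi(q)$, we have $k\subseteq\mathbb Q$, and $k$ is a filter on $\mathbb Q$, being a chain closed under initial segments.

Let $\Delta\in M$ be dense in $\mathbb Q$. Take an $\mathbb A$-name $\dot\Delta$ for it and $a\in g\cap\mathbb A$ forcing that $\dot\Delta$ is a dense subset of $\dot{\mathbb Q}$. Let $\Sigma\in W$ be the set of $q_2\in\mathbb C$ for which there are $a'\in\mathbb A$ and $q_1\in\mathbb C$ with $q_2\le a'\wedge q_1$ and $a'\Vdash_{\mathbb A}q_1\in\dot\Delta$. Then $\Sigma$ is dense below $a$. To see this, let $q_0\in\mathbb C$ with $q_0\le a$. Then $0<\pi(q_0)\le a$ and $\pi(q_0)\Vdash q_0\in\dot{\mathbb Q}$, so there are a nonzero $a'\le\pi(q_0)$ in $\mathbb A$ and $q_1\supseteq q_0$ with $a'\Vdash q_1\in\dot\Delta$. Since $a'$ forces $\pi(q_1)$ into the generic filter, $a'\le\pi(q_1)$. If $a'\wedge q_1=0$, then $q_1\le\neg a'$, so $a'\le\pi(q_1)\le\neg a'$, which is impossible. So some $q_2\in\mathbb C$ lies below $a'\wedge q_1$, and $q_2\in\Sigma$, $q_2\le q_0$.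 As $a\in g$, there is $q_2\in\Sigma\cap g$; with its witnesses, $a'\in g\cap\mathbb A$ and $q_1\in\Delta\cap k$. Thus $k$ is $\mathbb Q$-generic over $M$. Finally $M[k]=W[e]$, because $e=\bigcup k\in M[k]$ and $M\cup\{k\}\subseteq W[e]$.

\emph{Step 2: absorbing $\mathbb Q$.} The forcing $\mathbb Q$ depends on $(c,d)$ and may have atoms, so we merge it with unused coordinates. Pick a nonempty $D'\subseteq B\setminus D$, countable in $W$, and let $B'=B\setminus(D\cup D')$. By (F2), $k\times H_{D'}$ is $\mathbb Q\times\mathbb P_{D'}$-generic over $M$, and $H_{B'}$ is $\mathbb P_{B'}$-generic over $M[k][H_{D'}]=W[H_{D\cup D'}]$. In $M$ both $\mathbb Q\times\mathbb P_{D'}$ and $\mathbb P_{D'}$ are countable and atomless, so by (F5) $M[k][H_{D'}]=M[h]$ for some $h$ that is $\mathbb P_{D'}$-generic over $M$. By (F2) again, $W[H]=M[h][H_{B'}]$ is a generic extension of $M$ by $\mathbb P_{D'}\times\mathbb P_{B'}\cong\mathbb P_{B\setminus D}$, and a bijection in $W$ between $B\setminus D$ and $\lambda$ gives $\mathbb P_{B\setminus D}\cong\mathbb P_\lambda$.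
\end{proof}

We also recall that $\mathbb P_\lambda$ is \emph{weakly homogeneous}: given $p,q$, flipping the bits at the coordinates where $p$ and $q$ disagree is an automorphism that sends $p$ to a condition compatible with $q$. Automorphisms fix check names. So if some $p$ forces $\varphi(\check u)$, then no $q$ forces $\neg\varphi(\check u)$, and therefore $1\Vdash\varphi(\check u)$.

\begin{proof}[Proof of Theorem~\ref{thm:general}]
Let $E$ be defined in $V[G]$ by $\varphi(x,y,b,s)$ with $b\in V$ and $s:\kappa\to\omega^\omega$. Viewing $s$ as a subset of $\kappa\times\omega\times\omega$, (F3) gives $A\in V$ with $|A|\le\kappa$ and $s\in W:=V[G_A]$, and $W\models2^\omega\le\kappa$ by (F4). Put $B=\lambda\setminus A$ and $H=G_B$. Then $|B|=\lambda$ is uncountable in $W$ and $V[G]=W[H]$. Let $a=(b,s,\lambda)\in W$ and let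
\[
\theta(x,y,a)\ \text{ be the formula }\ 1\Vdash_{\mathbb P_\lambda}\varphi(\check x,\check y,\check b,\check s),
\]
which is first-order by the definability of forcing. Let $(c,d)\in W[H]$ be a generic pair, $M=W[c,d]$ and $x,y\in M$ reals. Write $W[H]=M[H']$ by Lemma~\ref{lem:absorb}. All of $x,y,b,s$ lie in $M$, so by the forcing theorem and weak homogeneity
\[
x\,E\,y\iff M[H']\models\varphi(x,y,b,s)\iff\exists p\in H'\ \,p\Vdash\varphi(\check x,\check y,\check b,\check s)\iff M\models\theta(x,y,a).
\]
So $E$ is locally defined over $W$, and Proposition~\ref{prop:dichotomy} applies.
\end{proof}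

\begin{remark}
Theorem~\ref{thm:general} covers the following relations of $V[G]$. A $\kappa$-Souslin or co-$\kappa$-Souslin relation is defined from a tree $T$ on $\kappa\times\omega^2$; take for $b\in V$ a bijection from $\kappa$ onto $(\kappa\times\omega^2)^{<\omega}$, and let $s(\alpha)$ be constantly $1$ if $b(\alpha)\in T$ and constantly $0$ otherwise. A projective relation is defined from one real; let $s$ be constant. A relation definable in $L(\mathbb R)$ from reals and ordinals is definable in $V[G]$ from the same parameters, since $L(\mathbb R)$ is a definable class, and ordinals lie in $V$. With $\kappa=\aleph_1$ the first case recovers the bound in Theorem~\ref{thm:main}; the proof in Section~\ref{sec:souslin} avoids Lemma~\ref{lem:absorb}.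
\end{remark}

\begin{remark}
If $V\models\mathrm{GCH}$, then $\kappa^\omega=\kappa$ for every cardinal $\kappa$ of uncountable cofinality: each map $\omega\to\kappa$ has its range in some infinite $\alpha<\kappa$, and $|\alpha|^\omega\le2^{|\alpha|}=|\alpha|^+\le\kappa$. So in $V[G]$ the dichotomy holds simultaneously for all such $\kappa<\lambda$.
\end{remark}

\section{A thin analytic relation with $\aleph_1$ classes}\label{sec:wo}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(i)]
Fix a bijection $\langle\cdot,\cdot\rangle:\omega^2\to\omega$, and for $x\in\omega^\omega$ let $m<_xn$ mean $x(\langle m,n\rangle)=1$. Let $\mathrm{LO}$ be the set of $x$ such that $<_x$ is a strict linear order of $\omega$, and $\mathrm{WO}\subseteq\mathrm{LO}$ the set of $x$ for which it is a well-order. Define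
\[
x\sim y\iff\bigl(x,y\in\mathrm{LO}\text{ and }(\omega,<_x)\cong(\omega,<_y)\bigr)\ \text{ or }\ x,y\notin\mathrm{WO}.
\]
An order isomorphic to a well-order is a well-order, so $x\sim y$ holds exactly when $x,y\in\mathrm{WO}$ have the same order type or $x,y\notin\mathrm{WO}$. Hence $\sim$ is an equivalence relation with one class for each ordinal in $[\omega,\omega_1)$ and one further class, $\aleph_1$ classes in all.

The relation is analytic. The set $\mathrm{LO}$ is closed. Isomorphism is expressed by the existence of mutually inverse $f,f'\in\omega^\omega$ with $m<_xn\Leftrightarrow f(m)<_yf(n)$ for all $m,n$, a closed condition on $(x,y,f,f')$. And $x\notin\mathrm{WO}$ holds if and only if $x\notin\mathrm{LO}$ or there is $f\in\omega^\omega$ with $f(n+1)<_xf(n)$ for all $n$.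

For thinness recall the $\mathbf\Sigma^1_1$-boundedness theorem: if $Z\subseteq\mathrm{WO}$ is analytic, then the order types of the $<_x$, $x\in Z$, are bounded by a countable ordinal. A perfect set of pairwise inequivalent reals has at most one point outside $\mathrm{WO}$. Removing it leaves an uncountable Borel set $Z\subseteq\mathrm{WO}$ of pairwise inequivalent reals; by boundedness $Z$ meets only countably many classes, a contradiction.
\end{proof}

A tree on $\omega\times\omega^2$ is a tree on $\omega_1\times\omega^2$, so $\sim$ is $\aleph_1$-Souslin.

\section{The random model}\label{sec:random}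

In the Cohen model everything rested on Lemma~\ref{lem:perfect}. We show that its analogue for random reals fails in a strong form, and that the failure produces the relation of Theorem~\ref{thm:sharp}(ii).

Let $V\models\mathrm{CH}$ and let $\lambda\ge\aleph_2$ be a cardinal. In $V$ let $\mu$ be the product probability measure on the $\sigma$-algebra of $2^{\lambda\times\omega}$ generated by the cylinders, and let $\mathbb B$ be the quotient of this $\sigma$-algebra by the null sets. Then $\mathbb B$ is a complete ccc Boolean algebra, so it preserves cardinals, and $\mu$ is countably additive on $\mathbb B$ and positive on nonzero elements. Each statement $\psi$ of the forcing language has a Boolean value $\|\psi\|\in\mathbb B$, the largest element forcing $\psi$; negations and countable disjunctions in $V$ correspond to complements and suprema. We call such statements \emph{events} and write $\mu(\psi)$ for $\mu(\|\psi\|)$. Let $G$ be $\mathbb B$-generic over $V$. ``Adding $\lambda$ random reals'' means passing to $V[G]$; the reals are the $r_\beta\in2^\omega$, $\beta<\lambda$, where $\|\dot r_\beta(n)=i\|$ is the class of $\{w:w(\beta,n)=i\}$.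

A tree $U\subseteq2^{<\omega}$ is \emph{null} if the nonincreasing sequence $|U\cap2^m|\cdot2^{-m}$ tends to $0$, that is, if the closed set $[U]$ has measure zero. In $V[G]$ let
\[
A=\{x\in2^\omega:\ x\notin[U]\text{ for every null tree }U\in V\}.
\]
This set contains every real that is random over $V$, meaning that it avoids all null Borel sets coded in $V$. In a Cohen extension of $V$ the same definition gives a set that contains all Cohen reals over $V$ (for a null tree $U$ the set $\mathbb C\setminus U$ is dense) and so contains a perfect set by Lemma~\ref{lem:perfect}. Here the opposite holds.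

\begin{lemma}\label{lem:noperfect}
In $V[G]$, the set $A$ contains no perfect set.
\end{lemma}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(ii) from Lemma~\ref{lem:noperfect}]
For $\beta\ne\gamma$ we have $\mu(\dot r_\beta=\dot r_\gamma)\le\mu(\dot r_\beta\restriction m=\dot r_\gamma\restriction m)=2^{-m}$ for all $m$, so the $r_\beta$ are distinct and $2^{\aleph_0}\ge\lambda\ge\aleph_2$ in $V[G]$. For a null tree $U\in V$ we have $\mu(\dot r_\beta\in[U])\le\mu(\dot r_\beta\restriction m\in U)=|U\cap2^m|\cdot2^{-m}$ for all $m$, so $r_\beta\in A$. Hence $E_A$ has at least $\lambda$ classes. By CH in $V$ there are $\aleph_1$ null trees in $V$, so $A$ is the intersection of $2^\omega$ with $\aleph_1$ open sets. As shown in Section~\ref{sec:intro}, $E_A$ is then a union of $\aleph_1$ Borel sets, and it is $\aleph_1$-Souslin by \eqref{eq:union}. It is thin by Lemmas~\ref{lem:EA} and~\ref{lem:noperfect}.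
\end{proof}

A name for a perfect tree behaves like a randomly chosen perfect tree, and we must find in $V$ a single null tree $U$ that shares a branch with it with positive probability. We cut $\omega$ into intervals and let $U$ allow at most half of the patterns on each interval, which makes $U$ null. To follow a branch through $U$, each node of the random tree at the start of an interval must have an extension by an allowed pattern. Two facts make this possible. Up to an event of small measure, $V$ knows an interval long enough for every node to have many extensions. And a randomly chosen half of the patterns is very likely to meet a given large set of patterns. The exceptional events have summable measures, so a positive part of the given condition survives all of them.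

\begin{proof}[Proof of Lemma~\ref{lem:noperfect}]
A perfect subset of $2^\omega$ is $[S]$ for a \emph{perfect tree} $S$: a nonempty tree in which every node has two incompatible extensions. Suppose that some nonzero $\mathbf p\in\mathbb B$ forces that $\dot S$ is a perfect tree with $[\dot S]\subseteq A$. Redefining $\dot S$ to be $2^{<\omega}$ below $\neg\mathbf p$, we may assume that $1$ forces $\dot S$ to be a perfect tree. Let $\varepsilon=\mu(\mathbf p)>0$. Working in $V$, we define $0=h(0)<h(1)<\cdots$ and sets $J_n\subseteq F_n$, where $F_n$ is the set of functions from the interval $[h(n),h(n+1))$ to $2$, such that $|J_n|\le|F_n|/2$ and the event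
\[
Y_n:\quad\text{every }\sigma\in\dot S\cap2^{h(n)}\text{ has some }\rho\in J_n\text{ with }\sigma\cup\rho\in\dot S
\]
satisfies $\mu(\neg Y_n)\le\varepsilon2^{-n-2}$.

\emph{Choice of $h(n+1)$.} Given $h(n)$, choose $k_n$ with $2^{h(n)}2^{-k_n}\le\varepsilon2^{-n-4}$. In a perfect tree, the number of extensions of a node on level $m$ is nondecreasing in $m$ and unbounded. So the events ``every $\sigma\in\dot S\cap2^{h(n)}$ has at least $k_n$ extensions in $\dot S\cap2^m$'' increase with $m>h(n)$ and have supremum $1$. By countable additivity one of them has measure at least $1-\varepsilon2^{-n-3}$; let $h(n+1)$ be this $m$.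

\emph{Choice of $J_n$.} Let $u$ range over the finitely many trees $u\subseteq2^{\le h(n+1)}$, and let $w_u=\mu(\dot S\cap2^{\le h(n+1)}=u)$, so that $\sum_uw_u=1$. For $\sigma\in u\cap2^{h(n)}$ let $F(u,\sigma)=\{\rho\in F_n:\sigma\cup\rho\in u\}$. Call $u$ \emph{wide} if $|F(u,\sigma)|\ge k_n$ for all $\sigma\in u\cap2^{h(n)}$; by the choice of $h(n+1)$, the $w_u$ with $u$ not wide sum to at most $\varepsilon2^{-n-3}$. Say that $J\subseteq F_n$ \emph{splits} $u$ if each $F(u,\sigma)$ meets both $J$ and $F_n\setminus J$. Choose $J\subseteq F_n$ at random, including each element independently with probability $1/2$. For wide $u$ and a fixed $\sigma$, the probability that $F(u,\sigma)$ is disjoint from $J$ or contained in $J$ is at most $2\cdot2^{-k_n}$; there are at most $2^{h(n)}$ nodes $\sigma$, so $J$ fails to split $u$ with probability at most $2^{h(n)}\cdot2\cdot2^{-k_n}\le\varepsilon2^{-n-3}$. Therefore the expected value of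
\[
b(J)=\sum\{w_u:u\text{ is wide and }J\text{ does not split }u\}
\]
is at most $\varepsilon2^{-n-3}$, and some $J$ has $b(J)\le\varepsilon2^{-n-3}$. Since $b(J)=b(F_n\setminus J)$, we can let $J_n$ be the smaller of $J$ and $F_n\setminus J$. If $Y_n$ fails, the value $u$ of $\dot S\cap2^{\le h(n+1)}$ is either not wide, or wide and not split by $J_n$. So $\mu(\neg Y_n)\le\varepsilon2^{-n-3}+\varepsilon2^{-n-3}=\varepsilon2^{-n-2}$.

\emph{The contradiction.} We have $\mu(\bigvee_n\neg Y_n)\le\sum_n\varepsilon2^{-n-2}=\varepsilon/2<\mu(\mathbf p)$, so $\mathbf q=\mathbf p\wedge\bigwedge_n\|Y_n\|$ is nonzero. In an extension by a generic filter containing $\mathbf q$, start from $\emptyset\in S\cap2^{h(0)}$ and apply $Y_0,Y_1,\dots$ in turn to obtain $x\in[S]$ with $x\restriction[h(n),h(n+1))\in J_n$ for all $n$. Let $U\in V$ be the tree of all $\sigma\in2^{<\omega}$ with $\sigma\restriction[h(n),h(n+1))\in J_n$ whenever $h(n+1)\le|\sigma|$. Then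
\[
|U\cap2^{h(n)}|=\prod_{i<n}|J_i|\le2^{-n}\prod_{i<n}|F_i|=2^{-n}\,2^{h(n)},
\]
so $U$ is null, and $x\in[U]$. Thus $x\in[S]\setminus A$, although $\mathbf q\le\mathbf p$ forces $[\dot S]\subseteq A$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{EHMT}
Christopher J. Eagle, Clovis Hamel, Sandra M\"uller and Franklin D. Tall,
\emph{An undecidable extension of Morley's theorem on the number of countable models},
arXiv:2107.07636 (2021).

\bibitem{Jech}
Jech, \emph{Set Theory}.

\end{thebibliography}
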